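\title{Uniform minimal free resolutions of numerical semigroup algebras on faces of the Kunz cone}

\begin{abstract}
Numerical semigroups $S$ of multiplicity $m$ correspond to certain integer points of the Kunz cone $C_m$, and the algebra $\Bbbk[S]$ is a free $\Bbbk[y]$-module of rank $m$ whose structure constants are powers $y^{b_{ij}}$. We prove a conjecture posed by Braun, Gomes, Miller, O'Neill and Sobieska: for each face $F$ of $C_m$ there is one sequence of matrices, with entries polynomial in the variables $x_i$ and the symbols $y^{b_{ij}}$, that specializes to a minimal graded free resolution of the defining toric ideal of every numerical semigroup in the relative interior of $F$. The matrices come from a minimal resolution of a universal algebra, which is free over the ring generated by the structure constants subject only to associativity. Conversely, if two semigroups with the same multiplicity and the same residues of minimal generators have resolutions obtained from common matrices by substituting \emph{positive} powers of $y$ for the parameters, then they lie in the relative interior of the same face.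
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Throughout, $m\ge2$ is an integer and $\Bbbk$ is a field. Indices $i,j,k$ lie in $\mathbb Z/m$, which we identify with $\{0,1,\dots,m-1\}$.

\subsection{Ap\'ery sets and the Kunz cone}

A \emph{numerical semigroup} is a submonoid $S\subseteq\mathbb Z_{\ge0}$ with finite complement, and its \emph{multiplicity} is $\min(S\setminus\{0\})$. Let $S$ have multiplicity $m$, and let $a_i=a_i(S)$ be the least element of $S$ congruent to $i$ modulo $m$. Then $a_0=0$, the \emph{Ap\'ery set} is
\[
\mathrm{Ap}(S)=\{s\in S: s-m\notin S\}=\{a_0,a_1,\dots,a_{m-1}\},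
\]
and every $s\in S$ is uniquely of the form $a_i+cm$ with $c\ge0$. Since $a_i+a_j$ is an element of $S$ congruent to $i+j$, the numbers
\[
b_{ij}=b_{ij}(S)=\frac{a_i+a_j-a_{i+j}}{m}
\]
are nonnegative integers. One has $b_{ij}=b_{ji}$, $b_{0j}=0$, and $b_{i,-i}=(a_i+a_{-i})/m>0$ for $i\ne0$.

These numbers are the multiplication table of the semigroup algebra $\Bbbk[S]\subseteq\Bbbk[t]$, the span of the monomials $t^s$ with $s\in S$. Let $y$ act as $t^m$. By the uniqueness of $s=a_i+cm$, the algebra $\Bbbk[S]$ is a free $\Bbbk[y]$-module with basis $t^{a_0},\dots,t^{a_{m-1}}$, and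
\begin{equation}\label{eq:table}
t^{a_i}\,t^{a_j}=y^{b_{ij}}\,t^{a_{i+j}} .
\end{equation}

The \emph{Kunz cone} $C_m\subseteq\mathbb R^{m-1}$ is defined by the inequalities $z_i+z_j\ge z_{i+j}$ for $i,j\neq0$ with $i+j\ne0$. The point $(a_1,\dots,a_{m-1})$ lies in $C_m$ because $b_{ij}\ge0$, and it determines $S$; this is Kunz's identification of the numerical semigroups of multiplicity $m$ with certain integer points of $C_m$. Recall that a face of $C_m$ is obtained by turning some of the defining inequalities into equalities, that every point lies in the relative interior of exactly one face, and that two points lie in the relative interior of the same face if and only if they satisfy the same defining inequalities with equality. For a face $F$ let $\mathcal S(F)$ be the set of numerical semigroups of multiplicity $m$ whose point lies in the relative interior of $F$. If $\mathcal S(F)\neq\emptyset$, then the set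
\[
N=N_F=\{(i,j)\in(\mathbb Z/m)^2: b_{ij}(S)=0\}
\]
is the same for all $S\in\mathcal S(F)$. It is symmetric, it contains all pairs $(0,j)$ and $(j,0)$, and it contains no pair $(i,-i)$ with $i\neq0$. So a face records which structure constants in \eqref{eq:table} equal $1$, and forgets the exponents of the others.

\subsection{Ideals and resolutions}

A \emph{minimal generator} of $S$ is a nonzero element that is not a sum of two nonzero elements. The number $m$ is one, and every other one lies in $\mathrm{Ap}(S)$, since otherwise it would be $m+(s-m)$ with $s-m\in S\setminus\{0\}$. The set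
\[
\mathcal G=\{i\ne0: a_i \text{ is a minimal generator of } S\}
\]
depends only on the face $F$ with $S\in\mathcal S(F)$ (Lemma~\ref{lem:gen}). For $\mathcal G\subseteq T\subseteq\{1,\dots,m-1\}$ put $R_T=\Bbbk[y,x_i:i\in T]$ and let $I_{S,T}$ be the kernel of the surjection
\[
R_T\to\Bbbk[S],\qquad x_i\mapsto t^{a_i},\quad y\mapsto t^m .
\]
The two extreme cases have names: $I_S=I_{S,\mathcal G}$ is the \emph{defining toric ideal} and $J_S=I_{S,\{1,\dots,m-1\}}$ is the \emph{Ap\'ery ideal}. The latter is generated by the binomials $x_ix_j-y^{b_{ij}}x_{i+j}$, where $x_0=1$: modulo these binomials the ring is spanned over $\Bbbk[y]$ by $1,x_1,\dots,x_{m-1}$, which map to a basis of $\Bbbk[S]$.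

Grade $R_T$ by $\deg x_i=a_i$ and $\deg y=m$. A free resolution of a graded $R_T$-module is \emph{$S$-graded} if its terms have homogeneous bases with degrees in $S$ and its maps preserve degree. It is \emph{minimal} if all entries of its differentials lie in the ideal $(y,x_i:i\in T)$. In a minimal graded resolution of $M$, the number of basis elements of degree $d$ in the $n$th term is the Betti number $\beta_{n,d}(M)=\dim_\Bbbk\operatorname{Tor}_n^{R_T}(M,\Bbbk)_d$, and $\beta_n(M)=\sum_d\beta_{n,d}(M)$.

Two results about families of these ideals are known. The \emph{Ap\'ery specialization theorem} states that for each face $F$ there is a finite sequence of matrices, with entries $\Bbbk$-linear combinations of products of the $x_i$ and the symbols $y^{b_{ij}}$, that gives the differentials of a minimal $S$-graded free resolution of $J_S$ for every $S\in\mathcal S(F)$ upon substituting $b_{ij}=b_{ij}(S)$. And for each face $F$ there is a parametrized family of minimal binomial generating sets of the ideals $I_S$, $S\in\mathcal S(F)$. The following conjecture is posed in \cite{BGMOS}.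

\medskip
\noindent\textbf{Conjecture.} \emph{For each face $F$ of $C_m$ there is a single finite sequence of matrices, whose entries are $\Bbbk$-linear combinations of products of the variables $y$, $x_i$ $(i\in\mathcal G)$ and the symbols $y^{b_{ij}}$, such that for every $S\in\mathcal S(F)$ the substitution $b_{ij}=b_{ij}(S)$ yields the differentials of a minimal $S$-graded free resolution of $I_S$.}
\medskip

For $m=2$ there are no inequalities, so $C_2=\mathbb R$ is the only face. The semigroups are $\langle2,a\rangle$ with $a\ge3$ odd, and $I_S=(x_1^2-y^{b_{11}})$ with $b_{11}=a$. In general, reduction modulo $y$ suggests that the answer should be yes. The element $y$ is a nonzerodivisor on $R_T$ and on $\Bbbk[S]$, so $\operatorname{Tor}_n^{R_T}(\Bbbk[S],R_T/(y))=0$ for $n>0$, and a minimal resolution of $\Bbbk[S]$ over $R_T$ reduces modulo $y$ to a minimal resolution of $\Bbbk[S]/(t^m)$ over $\Bbbk[x_i:i\in T]$. By \eqref{eq:table}, the product of the $i$th and $j$th basis elements of $\Bbbk[S]/(t^m)$ is the $(i+j)$th basis element if $(i,j)\in N$ and is $0$ otherwise. This algebra depends only on $F$, so the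 ranks $\beta_n$ are constant on $\mathcal S(F)$, and the sizes of the matrices are no obstruction. The entries are the difficulty. Lifting a resolution from $\Bbbk[S]/(t^m)$ to $\Bbbk[S]$ involves choices for each $S$ separately, and the conjecture asks for one choice that serves infinitely many semigroups and depends polynomially on the $y^{b_{ij}}$.

\subsection{Results}

If $\mathcal S(F)=\emptyset$ there is nothing to prove, so we fix a face $F$ with $\mathcal S(F)\ne\emptyset$. Let $u_{ij}=u_{ji}$, for $(i,j)\notin N$, be variables, which play the role of the symbols $y^{b_{ij}}$, and write $\Bbbk[u]=\Bbbk[u_{ij}:(i,j)\notin N]$.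

\begin{theorem}\label{thm:main}
For each $T$ with $\mathcal G\subseteq T\subseteq\{1,\dots,m-1\}$ there are matrices $D_1,\dots,D_{|T|}$ with entries in $\Bbbk[u][x_i:i\in T]$ such that, for every $S\in\mathcal S(F)$, the matrices $D_n(S)$ obtained by substituting $u_{ij}\mapsto y^{b_{ij}(S)}$ are the differentials of a minimal $S$-graded free resolution
\[
0\to R_T^{\,r_{|T|}}\xrightarrow{D_{|T|}(S)}\cdots\xrightarrow{D_2(S)} R_T^{\,r_1}\xrightarrow{D_1(S)}R_T\to R_T/I_{S,T}\to0 .
\]
Dropping the term $R_T$ gives a minimal $S$-graded free resolution of $I_{S,T}$.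
\end{theorem}

The case $T=\mathcal G$ is the conjecture, which therefore holds for every $m\ge 2$, every field and every face; the variable $y$ enters the matrices only through the symbols $y^{b_{ij}}$. The case $T=\{1,\dots,m-1\}$ is the statement of the Ap\'ery specialization theorem recalled above.

The idea is to make the lift once, over a larger base. We replace $y^{b_{ij}}$ by $u_{ij}$ in \eqref{eq:table} and impose on the $u_{ij}$ only the relations that make the product associative. This gives a ring $U$ and an algebra $A$ that is free of rank $m$ over $U$, and every $\Bbbk[S]$ with $S\in\mathcal S(F)$ is a base change of $A$. A minimal resolution of $A$ over $U[x_i:i\in T]$ stays exact under base change because $A$ is free over $U$, and it stays minimal because $b_{ij}(S)>0$ for $(i,j)\notin N$. The proof gives the existence of the matrices, not closed formulas for them. It also gives more than Theorem~\ref{thm:main}: exactness under arbitrary base change, a uniform formula for the graded Betti numbers, and a comparison of the families for different $T$. These are collected in Theorem~\ref{thm:refined}.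

The second result is a converse: a common family in which all parameters become positive powers of $y$ exists only within one face.

\begin{theorem}\label{thm:converse}
Let $S,S'$ be numerical semigroups of multiplicity $m$ with the same index set $\mathcal G$ of minimal generators, and let $R=R_{\mathcal G}$. The following are equivalent.
\begin{enumerate}
\item[(a)] $S,S'\in\mathcal S(F)$ for one face $F$ of $C_m$.
\item[(b)] $I_S+(y)=I_{S'}+(y)$ in $R$.
\item[(c)] There are matrices with entries in $\Bbbk[v_1,\dots,v_r][y,x_i:i\in\mathcal G]$ and vectors $c,c'\in\mathbb Z_{>0}^r$ such that the substitutions $v_k\mapsto y^{c_k}$ and $v_k\mapsto y^{c'_k}$ yield the differentials of free resolutions, with $0$th term $R$, of $R/I_S$ and $R/I_{S'}$ respectively.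
\end{enumerate}
\end{theorem}

Minimality is not required in (c). The positivity of $c$ and $c'$, on the other hand, cannot be dropped, even for minimal resolutions (Example~\ref{ex:positivity}).

\section{Multiplicity three}\label{sec:three}

The cone $C_3$ is given by $2z_1\ge z_2$ and $2z_2\ge z_1$. Take first $F=C_3$. A semigroup $S\in\mathcal S(F)$ has $b_{11},b_{22}>0$ and $\mathcal G=\{1,2\}$. Replace the structure constants by variables and consider the free module with basis $e_0=1,e_1,e_2$ and product
\[
e_1^2=u_{11}e_2,\qquad e_1e_2=u_{12}e_0,\qquad e_2^2=u_{22}e_1 .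
\]
The three variables cannot be independent. We have $(e_1e_1)e_2=u_{11}u_{22}e_1$ and $e_1(e_1e_2)=u_{12}e_1$, and also $(e_1e_2)e_2=u_{12}e_2$ and $e_1(e_2e_2)=u_{11}u_{22}e_2$. By commutativity these two triples are the only ones to test, so the product is associative exactly when $u_{12}=u_{11}u_{22}$. This matches the identity $b_{11}+b_{22}=(a_1+a_2)/3=b_{12}$.

Let $B$ be any commutative ring, let $u_{11},u_{22}\in B$, put $u_{12}=u_{11}u_{22}$, and let $A_B$ be the resulting $B$-algebra. Put $Q=B[x_1,x_2]$ and
\[
f_{11}=x_1^2-u_{11}x_2,\qquad f_{12}=x_1x_2-u_{11}u_{22},\qquad f_{22}=x_2^2-u_{22}x_1 .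
\]
We claim that $A_B$ has the free resolution $0\to Q^2\xrightarrow{D_2}Q^3\xrightarrow{D_1}Q\to A_B\to0$, where $x_i\mapsto e_i$ and
\begin{equation}\label{eq:HB}
D_1=\begin{pmatrix}f_{11}&f_{12}&f_{22}\end{pmatrix},\qquad
D_2=\begin{pmatrix}x_2&u_{22}\\-x_1&-x_2\\u_{11}&x_1\end{pmatrix}.
\end{equation}
The entries of $D_1$ are, up to sign, the $2\times2$ minors of $D_2$; this is a Hilbert--Burch complex.

\emph{Exactness at $Q$.} The $f_{ij}$ map to $0$, and $Q/(f_{11},f_{12},f_{22})$ is spanned over $B$ by $1,x_1,x_2$, which map to a basis of $A_B$.

\emph{Exactness at $Q^3$.} From $x_2f_{11}-x_1f_{12}=-u_{11}f_{22}$ and $x_1f_{22}-x_2f_{12}=-u_{22}f_{11}$ we get $D_1D_2=0$. Let $pf_{11}+qf_{12}+rf_{22}=0$ with $(p,q,r)\ne0$, let $\delta$ be the largest of the degrees of $p,q,r$ in $x_1,x_2$, and let $p^\circ,q^\circ,r^\circ$ be their components of degree $\delta$. The component of degree $\delta+2$ of the relation is $p^\circ x_1^2+q^\circ x_1x_2+r^\circ x_2^2=0$. Reducing modulo $x_2$ and modulo $x_1$ gives $p^\circ=x_2p'$ and $r^\circ=x_1r'$, and then $q^\circ=-x_1p'-x_2r'$. Subtracting $p'$ times the first column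 and $r'$ times the second column of $D_2$ from $(p,q,r)$ lowers $\delta$, and induction ends the argument.

\emph{Exactness at $Q^2$.} If $D_2$ kills $(p',r')\neq0$, then the top-degree components of $p'$ and $r'$ are killed by $x_2$ and $x_1$ respectively, which is impossible.

So \eqref{eq:HB} is a resolution over the universal base $U=\Bbbk[u_{11},u_{22}]$, and it remains one after every base change. For $B=\Bbbk[y]$ and $u_{ii}=y^{b_{ii}(S)}$ we have $A_B=\Bbbk[S]$ by \eqref{eq:table}. The resolution is minimal because $b_{11},b_{22}>0$, and it is $S$-graded with basis degrees $2a_1,\ a_1+a_2,\ 2a_2$ and $2a_1+a_2,\ a_1+2a_2$. For instance, $(b_{11},b_{22})$ is $(1,2)$ for $\langle3,4,5\rangle$ and $(2,3)$ for $\langle3,7,8\rangle$.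

Two variations show why the general construction takes the form it does.

\emph{The associativity relation is needed.} If $u_{11},u_{12},u_{22}$ are independent variables, then in the quotient of $\Bbbk[u_{11},u_{12},u_{22}][x_1,x_2]$ by $x_1^2-u_{11}x_2$, $x_1x_2-u_{12}$, $x_2^2-u_{22}x_1$, computing $x_1^2x_2$ in two ways gives $(u_{12}-u_{11}u_{22})x_1=0$. The class of $x_1$ is nonzero, since it maps to $e_1\in A_U$. So the quotient has torsion and is not free over the base.

\emph{The base must depend on the face.} Let $F$ be the facet $2z_1=z_2$. Then $\mathcal S(F)$ consists of the semigroups $\langle3,a\rangle$ with $a\equiv1\pmod 3$, $a\geq4$, and $b_{11}=0$, $\mathcal G=\{1\}$. The complex \eqref{eq:HB} with $u_{11}=1$ still resolves $\Bbbk[S]$, but it is not minimal. Moreover, while $u_{11}$ is a variable, the subalgebra generated by $e_1$ is $Ue_0+Ue_1+Uu_{11}e_2$, which misses $e_2$, so the variable $x_2$ cannot be discarded. Both defects disappear when $u_{11}=1$ is built into the base. Then $U=\Bbbk[u_{22}]$, $e_2=e_1^2$ and $e_1^3=u_{22}$, so $A_U=U[x_1]/(x_1^3-u_{22})$, and the single matrix $(x_1^3-u_{22})$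 is the family for $I_S$.

For a general face we have no explicit matrices to start from. Freeness over $U$ will replace the induction on degree, and a grading will supply the matrices.

\section{The universal algebra of a face}\label{sec:universal}

\subsection{The base ring}

Associativity of \eqref{eq:table} is the identity
\begin{equation}\label{eq:cocycle}
b_{ij}+b_{i+j,k}=\tfrac1m\,(a_i+a_j+a_k-a_{i+j+k})=b_{jk}+b_{i,j+k},
\end{equation}
which holds for all $i,j,k\in\mathbb Z/m$ by the definition of the $b_{ij}$. We impose its multiplicative form on the variables. Put $u_{ij}=1$ for $(i,j)\in N$, so that $u_{ij}\in\Bbbk[u]$ is defined for all pairs, and let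
\[
U=\Bbbk[u]/\mathfrak a,\qquad \mathfrak a=\big(u_{ij}u_{i+j,k}-u_{jk}u_{i,j+k}\;:\;i,j,k\in\mathbb Z/m\big).
\]
Setting some $u_{ij}$ equal to $1$ carries a risk: a relation of the form $1-u_{jk}u_{i,j+k}$ would make a variable invertible, and there would be no notion of minimality over $U$. The nonnegativity of the $b_{ij}$ excludes this.

\begin{lemma}\label{lem:base}
\begin{enumerate}
\item[(i)] Each generator of $\mathfrak a$ is $0$ or a difference of two nonconstant monomials. Hence $\mathfrak a\subseteq(u_{ij}:(i,j)\notin N)$.
\item[(ii)] There is a $\Bbbk$-algebra homomorphism $\epsilon:U\to\Bbbk$ with $u_{ij}\mapsto0$ for $(i,j)\notin N$. In particular $\Bbbk\to U$ is injective.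
\item[(iii)] For each $S\in\mathcal S(F)$ there is a $\Bbbk$-algebra homomorphism $\psi_S:U\to\Bbbk[y]$ with $u_{ij}\mapsto y^{b_{ij}(S)}$ for all $i,j$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Take $S\in\mathcal S(F)$. The monomial $u_{ij}u_{i+j,k}$ equals $1$ if and only if both pairs lie in $N$, that is, since the $b$'s are nonnegative, if and only if $b_{ij}+b_{i+j,k}=0$. The same holds for $u_{jk}u_{i,j+k}$ and $b_{jk}+b_{i,j+k}$. By \eqref{eq:cocycle}, one monomial equals $1$ if and only if the other does. Part (ii) follows from (i). For (iii), the substitution $\Bbbk[u]\to\Bbbk[y]$, $u_{ij}\mapsto y^{b_{ij}(S)}$, also sends $u_{ij}=1$ to $y^{b_{ij}(S)}=y^0$ when $(i,j)\in N$, and it kills $\mathfrak a$ by \eqref{eq:cocycle}.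
\end{proof}

\subsection{The algebra}

Let $A=\bigoplus_{i\in\mathbb Z/m}Ue_i$ be the free $U$-module of rank $m$ with the $U$-bilinear product
\[
e_ie_j=u_{ij}\,e_{i+j}.
\]
The product is commutative because $u_{ij}=u_{ji}$, and $e_0$ is the identity because $u_{0j}=1$. It is associative because $(e_ie_j)e_k=u_{ij}u_{i+j,k}e_{i+j+k}$ and $e_i(e_je_k)=u_{jk}u_{i,j+k}e_{i+j+k}$ have the same coefficient in $U$. Two kinds of base change matter. Along $\psi_S$, comparing bases and multiplication tables with \eqref{eq:table} gives an isomorphism of $\Bbbk[y]$-algebras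
\begin{equation}\label{eq:fiber}
A\otimes_U\Bbbk[y]\cong\Bbbk[S],\qquad e_i\mapsto t^{a_i},\quad y\mapsto t^m .
\end{equation}
Along $\epsilon$ we get the $m$-dimensional algebra $A_F=A\otimes_U\Bbbk$, in which $e_ie_j=e_{i+j}$ for $(i,j)\in N$ and $e_ie_j=0$ otherwise. This is the algebra $\Bbbk[S]/(t^m)$ of Section~\ref{sec:intro}.

To resolve $I_S$ rather than $J_S$ we need $A$ to be generated by the $e_g$ with $g\in\mathcal G$. Here the convention $u_{ij}=1$ on $N$ is used.

\begin{lemma}\label{lem:gen}
\begin{enumerate}
\item[(i)] Let $S\in\mathcal S(F)$ and $i\ne0$. Then $a_i$ is not a minimal generator of $S$ if and only if there are $j,k\neq0$ with $j+k=i$ and $(j,k)\in N$. In particular, $\mathcal G$ depends only on $F$.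
\item[(ii)] Every $e_i$ with $i\neq0$ is a product, with coefficient $1$, of elements $e_g$ with $g\in\mathcal G$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) If such $j,k$ exist, then $a_i=a_j+a_k$ is a sum of two nonzero elements. Conversely, let $a_i=s+s'$ with $s,s'\in S\setminus\{0\}$. If $s-m\in S$, then $a_i-m=(s-m)+s'\in S$, which is false; the same applies to $s'$. So $s=a_j$ and $s'=a_k$ with $j,k\ne0$, $j+k=i$ and $b_{jk}=0$.

(ii) Fix $S\in\mathcal S(F)$ and use induction on $a_i$. If $i\notin\mathcal G$, take $j,k$ as in (i). Then $e_i=e_je_k$, and $a_j,a_k<a_i$ because $a_i=a_j+a_k$ with both terms positive.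
\end{proof}

Fix $T$ with $\mathcal G\subseteq T\subseteq\{1,\dots,m-1\}$ and let $P=U[x_i:i\in T]$. By Lemma~\ref{lem:gen}, the $U$-algebra homomorphism
\[
\pi_T:P\to A,\qquad x_i\mapsto e_i,
\]
is surjective. Its base change along $\psi_S$ is, by \eqref{eq:fiber}, the map $R_T\to\Bbbk[S]$ with kernel $I_{S,T}$.

\subsection{The grading}

A minimal resolution over $P$ requires a positive grading. One semigroup $S_0\in\mathcal S(F)$ provides such a grading, but a resolution that is homogeneous for the degrees of $S_0$ has no reason to be homogeneous for the degrees of another $S$. We therefore grade by a group that maps to $\mathbb Z$ in one way for each $S$.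

Let $\Gamma$ be the abelian group with generators $\zeta_i$, $i\in\mathbb Z/m$, and relations $\zeta_0=0$ and $\zeta_i+\zeta_j=\zeta_{i+j}$ for $(i,j)\in N$. It depends only on $F$. The numbers $a_i(S)$ satisfy these relations for $S\in\mathcal S(F)$, so there is a homomorphism
\[
\varphi_S:\Gamma\to\mathbb Z,\qquad \zeta_i\mapsto a_i(S).
\]
Put $\deg x_i=\deg e_i=\zeta_i$ and $\deg u_{ij}=\zeta_i+\zeta_j-\zeta_{i+j}$. For $(i,j)\in N$ the last degree is $0$, which is consistent with $u_{ij}=1$. Let $\mathfrak m=(x_i,\,u_{jk}:i\in T,\ (j,k)\notin N)\subseteq P$.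

\begin{lemma}\label{lem:grading}
\begin{enumerate}
\item[(i)] The rings $U$, $P$, $A$ are $\Gamma$-graded and $\pi_T$ preserves degrees.
\item[(ii)] For $S\in\mathcal S(F)$, the homomorphism $P\to R_T$ given by $\psi_S$ and $x_i\mapsto x_i$ maps $P_\gamma$ into the component of degree $\varphi_S(\gamma)$, and it maps $\mathfrak m$ into $(y,x_i:i\in T)$.
\item[(iii)] For $S_0\in\mathcal S(F)$, setting $P_d=\bigoplus_{\varphi_{S_0}(\gamma)=d}P_\gamma$ makes $P$ a Noetherian $\mathbb Z_{\ge0}$-graded ring with $P_0=\Bbbk$ and $\bigoplus_{d>0}P_d=\mathfrak m$.
\end{enumerate}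
\end{lemma}

\begin{proof}
(i) Both monomials in a generator of $\mathfrak a$ have degree $\zeta_i+\zeta_j+\zeta_k-\zeta_{i+j+k}$, so $U$ and $P$ are graded. Both sides of $e_ie_j=u_{ij}e_{i+j}$ have degree $\zeta_i+\zeta_j$, and $\deg x_i=\deg e_i$.

(ii) We have $\varphi_S(\deg x_i)=a_i(S)$ and $\varphi_S(\deg u_{ij})=m\,b_{ij}(S)=\deg y^{b_{ij}(S)}$, and $P_\gamma$ is spanned by the images of the monomials of degree $\gamma$. For $(j,k)\notin N$ we have $b_{jk}(S)\ge1$, so $u_{jk}$ maps into $(y)$.

(iii) All variables have positive degree, namely $a_i(S_0)$ or $m\,b_{jk}(S_0)$ with $(j,k)\notin N$. So $\Bbbk[u][x_i:i\in T]$ is positively graded with $\Bbbk$ in degree $0$, and $P$ is its quotient by a homogeneous ideal that lies in positive degrees by Lemma~\ref{lem:base}(i).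
\end{proof}

\section{The universal resolution and its specializations}\label{sec:resolution}

\subsection{Construction}

\begin{lemma}\label{lem:exists}
Every finitely generated $\Gamma$-graded $P$-module $M$ has a resolution by finitely generated free $P$-modules with $\Gamma$-homogeneous bases, whose maps preserve degrees and whose differentials have all entries in $\mathfrak m$.
\end{lemma}

\begin{proof}
Use the $\mathbb Z$-grading of Lemma~\ref{lem:grading}(iii). A finitely generated graded module $C$ is bounded below, so $C=\mathfrak mC$ forces $C=0$: a nonzero element of least degree cannot lie in $\mathfrak mC$. This is the graded Nakayama lemma. The quotient $M/\mathfrak mM$ is a finite-dimensional $\Gamma$-graded vector space. Lift a homogeneous basis to $\Gamma$-homogeneous elements of $M$, and let $L\to M$ be the map from the free module on these elements, with basis in the same degrees. Its cokernel $C$ satisfies $C=\mathfrak mC$, so the map is onto. Its kernel lies in $\mathfrak mL$ because $L/\mathfrak mL\to M/\mathfrak mM$ is bijective. The kernel is $\Gamma$-graded, and finitely generated because $P$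 is Noetherian, so the construction can be repeated with the kernel in place of $M$.
\end{proof}

Apply this to $A\cong P/\ker\pi_T$. The ideal $\ker\pi_T$ is homogeneous and contains no nonzero constant $c\in\Bbbk$, since $\pi_T(c)=ce_0\ne0$. Hence $\ker\pi_T\subseteq\mathfrak m$, the space $A/\mathfrak mA$ is spanned by $e_0$, and the first step of the construction is $\pi_T$ itself. We obtain a $\Gamma$-graded free resolution
\begin{equation}\label{eq:universal}
\mathbf L:\quad\cdots\to L_2\xrightarrow{d_2}L_1\xrightarrow{d_1}L_0=P\xrightarrow{\pi_T}A\to0,\qquad d_n\text{ with entries in }\mathfrak m .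
\end{equation}
Fix any such resolution and homogeneous bases of the $L_n$, with basis $1$ for $L_0$. For each entry of $d_n$ choose a preimage in $\Bbbk[u][x_i:i\in T]$, and let $D_n$ be the resulting matrix. None of $P$, $A$, $\Gamma$, $\mathfrak m$ depends on a semigroup, so the $D_n$ are chosen once for $F$, $T$ and $\Bbbk$. We show that they have the property in Theorem~\ref{thm:main}, and also the following.

\begin{theorem}\label{thm:refined}
Let $\mathcal G\subseteq T\subseteq\{1,\dots,m-1\}$.
\begin{enumerate}
\item[(1)] The $D_n$ are the differentials of a free resolution of $A$ over $U[x_i:i\in T]$, and for every homomorphism $U\to B$ of commutative rings its base change is a free resolution of $A\otimes_UB$ over $B[x_i:i\in T]$.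
\item[(2)] There are numbers $\beta_{n,\gamma}$, $\gamma\in\Gamma$, depending only on $F$, $T$, $\Bbbk$, such that $\beta_{n,d}(R_T/I_{S,T})=\sum_{\varphi_S(\gamma)=d}\beta_{n,\gamma}$ for all $S\in\mathcal S(F)$.
\item[(3)] The family for $T$ may be taken to be the family for $\mathcal G$ tensored with the Koszul complex on $|T\setminus\mathcal G|$ elements $x_i-w_i$, $i\in T\setminus\mathcal G$, where $w_i$ is a monomial in the $x_g$, $g\in\mathcal G$. In particular, for all $S\in\mathcal S(F)$,
\[
\sum_n\beta_n(R_T/I_{S,T})\,s^n=(1+s)^{|T\setminus\mathcal G|}\sum_n\beta_n(R_{\mathcal G}/I_S)\,s^n .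
\]
\end{enumerate}
\end{theorem}

\subsection{Base change}

A tensor product need not preserve exactness, but it preserves split exact sequences, and freeness over $U$ provides the splittings.

\begin{proof}[Proof of Theorem~\ref{thm:refined}(1)]
The images of the $D_n$ over $P$ are the matrices of the $d_n$, which gives the first statement. Let $Z_{-1}=A$, $Z_0=\ker\pi_T$ and $Z_n=\ker d_n$ for $n\ge1$, so that \eqref{eq:universal} breaks into short exact sequences
\[
0\to Z_n\to L_n\to Z_{n-1}\to0,\qquad n\ge0 .
\]
View them as sequences of $U$-modules. Each $L_n$ is free over $U$, because $P$ is, and $Z_{-1}=A$ is free over $U$. If $Z_{n-1}$ is projective over $U$, the $n$th sequence splits, and $Z_n$ is a direct summand of a free module, hence projective. By induction all the sequences split over $U$, so they stay exact after applying $-\otimes_UB$. Splicing them again shows that $\mathbf L\otimes_UB$ is exact. Its terms are free over $P\otimes_UB=B[x_i:i\in T]$.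
\end{proof}

\subsection{Length}

We use no property of $U$ beyond Lemmas~\ref{lem:base} and~\ref{lem:grading}, so Hilbert's syzygy theorem is not available over $P$. Base change along $\epsilon$ moves the question to a polynomial ring over $\Bbbk$ without changing the ranks. Recall that the Koszul complex on elements $f_1,\dots,f_q$ of a ring $Q$ has $n$th term $\bigwedge^nQ^q$, of rank $\binom qn$, that the nonzero entries of its differentials are $\pm f_k$, and that it is a free resolution of $Q/(f_1,\dots,f_q)$ when the $f_k$ form a regular sequence.

\begin{proposition}\label{prop:length}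
Let $Q=\Bbbk[x_i:i\in T]$. The number of basis elements of $L_n$ of degree $\gamma$ is $\dim_\Bbbk\operatorname{Tor}^Q_n(A_F,\Bbbk)_\gamma$. Moreover $L_n=0$ for $n>|T|$ and $L_{|T|}\ne0$.
\end{proposition}

\begin{proof}
By Theorem~\ref{thm:refined}(1), $\mathbf L\otimes_U\Bbbk$ is a free resolution of $A_F$ over $Q$. It is $\Gamma$-graded, with basis elements in the same degrees as in $\mathbf L$, because $\ker\epsilon$ is generated by the homogeneous elements $u_{ij}$, $(i,j)\notin N$. The entries of its differentials lie in $(x_i:i\in T)$, so they vanish after tensoring with $\Bbbk=Q/(x_i:i\in T)$. This proves the first statement.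

Now compute the same $\operatorname{Tor}$ with the Koszul resolution of $\Bbbk$ on the variables $x_i$. It has length $|T|$, so $\operatorname{Tor}_n^Q(A_F,\Bbbk)=0$ for $n>|T|$, and $\operatorname{Tor}_{|T|}^Q(A_F,\Bbbk)\cong\{\alpha\in A_F: x_i\alpha=0\text{ for all }i\in T\}$. Take $S\in\mathcal S(F)$ and $k$ with $a_k$ maximal. If $x_ie_k=e_ie_k$ were nonzero in $A_F$, then $(i,k)\in N$ and $a_{i+k}=a_i+a_k>a_k$, which is impossible. So $e_k$ is a nonzero element of this space.
\end{proof}

\subsection{Specialization to a semigroup}

\begin{proof}[Proof of Theorem~\ref{thm:main}]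
By Proposition~\ref{prop:length} the list of matrices is $D_1,\dots,D_{|T|}$. Let $S\in\mathcal S(F)$ and let $\mathbf L^S=\mathbf L\otimes_U\Bbbk[y]$ be the base change along $\psi_S$. Its terms $L_n^S$ are free over $P\otimes_U\Bbbk[y]=R_T$. The substitution $u_{ij}\mapsto y^{b_{ij}(S)}$ on $\Bbbk[u]$ factors through $U$ as $\psi_S$, so the differentials of $\mathbf L^S$ have matrices $D_n(S)$, whatever preimages were chosen.

\emph{Exactness.} By Theorem~\ref{thm:refined}(1) and \eqref{eq:fiber}, $\mathbf L^S$ is a free resolution of $\Bbbk[S]$, with augmentation $R_T\to\Bbbk[S]=R_T/I_{S,T}$.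

\emph{Minimality.} The entries of $d_n$ lie in $\mathfrak m$, which maps into $(y,x_i:i\in T)$ by Lemma~\ref{lem:grading}(ii).

\emph{Grading.} For a basis element $\ell$ of $L_n$, give $\ell\otimes1$ the degree $\varphi_S(\deg\ell)$. The coefficient of a basis element $\ell'$ in $d_n(\ell)$ lies in $P_{\deg\ell-\deg\ell'}$, so by Lemma~\ref{lem:grading}(ii) its image in $R_T$ is homogeneous of degree $\varphi_S(\deg\ell)-\varphi_S(\deg\ell')$. Thus the differentials of $\mathbf L^S$ preserve degrees. It remains to see that the degrees of the basis elements lie in $S$. We use induction on $n$; the basis element $1$ of $L_0^S$ has degree $0$. Let $n\ge1$. A basis element of $L^S_n$ does not map to $0$, since otherwise it would lie in the image of $L_{n+1}^S$, which is contained in $(y,x_i:i\in T)L^S_n$ by minimality. So its degree equals the degree of a nonzero homogeneous element of $L^S_{n-1}$, which is the degree of a basis element of $L_{n-1}^S$ plus the degree of a monomial of $R_T$. Both lie in $S$.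

Finally, the image of $D_1(S)$ is $I_{S,T}$, so the terms $L_n^S$ with $n\ge1$ form a minimal $S$-graded free resolution of $I_{S,T}$.
\end{proof}

\begin{remark}\label{rem:boundary}
Exactness used only that $b_{ij}(S)=0$ on $N$, which makes $\psi_S$ well defined. This holds for every semigroup whose point lies in $F$, so $\mathbf L^S$ also resolves $\Bbbk[S]$ over $R_T$ when the point of $S$ is on the boundary of $F$. The hypothesis that the point lies in the relative interior is what gives $b_{ij}(S)>0$ off $N$, hence minimality; the complex \eqref{eq:HB} with $u_{11}=1$ shows that minimality can fail on the boundary.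
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:refined}(2)]
Let $\beta_{n,\gamma}=\dim_\Bbbk\operatorname{Tor}_n^Q(A_F,\Bbbk)_\gamma$, which depends only on $F$, $T$, $\Bbbk$. By Proposition~\ref{prop:length} it is the number of basis elements of $L_n$ of degree $\gamma$. The resolution $\mathbf L^S$ is minimal and places these elements in degree $\varphi_S(\gamma)$.
\end{proof}

\subsection{Redundant variables}

A variable $x_i$ with $i\notin\mathcal G$ agrees in $A$ with a monomial in the other variables. After a change of coordinates it becomes a variable that acts as zero, and such a variable contributes a Koszul factor.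

\begin{proof}[Proof of Theorem~\ref{thm:refined}(3)]
Let $\mathbf L^{\mathcal G}$ be the resolution \eqref{eq:universal} for $T=\mathcal G$, over $P_{\mathcal G}=U[x_g:g\in\mathcal G]$. For $i\in T\setminus\mathcal G$, Lemma~\ref{lem:gen}(ii) gives a nonconstant monomial $w_i$ in the $x_g$, $g\in\mathcal G$, with $\pi_{\mathcal G}(w_i)=e_i$. Since $\pi_{\mathcal G}$ preserves degrees and $e_i\neq0$, we have $\deg w_i=\zeta_i$. So $x_i'=x_i-w_i$ is homogeneous of degree $\zeta_i$ and lies in $\mathfrak m$. The $P_{\mathcal G}$-algebra endomorphism $x_i\mapsto x_i-w_i$ of $P$ has the inverse $x_i\mapsto x_i+w_i$. Hence the $x'_i$ are algebraically independent over $P_{\mathcal G}$ and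
\[
P=P_{\mathcal G}\otimes_\Bbbk\Bbbk[x_i':i\in T\setminus\mathcal G].
\]
The map $\pi_T$ restricts to $\pi_{\mathcal G}$ on $P_{\mathcal G}$ and kills the $x_i'$.

Let $K$ be the Koszul complex on the $x_i'$ over $\Bbbk[x_i':i\in T\setminus\mathcal G]$, a free resolution of $\Bbbk$, graded by $\Gamma$. Then $\mathbf L^{\mathcal G}\otimes_\Bbbk K$ is a $\Gamma$-graded complex of free $P$-modules; it is the tensor product over $P$ of $\mathbf L^{\mathcal G}\otimes_{P_{\mathcal G}}P$ with the Koszul complex on the $x'_i$ over $P$. By the K\"unneth formula over the field $\Bbbk$, its homology is the tensor product of the homologies of the factors, namely $A\otimes_\Bbbk\Bbbk=A$ in homological degree $0$. Its $0$th term is $P$, and the augmentation is $\pi_{\mathcal G}$ on $P_{\mathcal G}$ and zero on the $x_i'$, so it is $\pi_T$. Every nonzero entry of a differential is, up to sign, an entry of a differential of $\mathbf L^{\mathcal G}$ or one of the $x_i'$, and so lies in $\mathfrak m$. Therefore this complex may be used as \eqref{eq:universal} for $T$, with matrices built from the matrices for $\mathcal G$ and the elements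 $x_i-w_i$, which the substitution leaves unchanged. The ranks of $K$ have generating function $(1+s)^{|T\setminus\mathcal G|}$, generating functions of ranks multiply in a tensor product, and both specialized resolutions are minimal. This gives the formula.
\end{proof}

\begin{example}\label{ex:four}
The cone $C_4$ is given by $2z_1\ge z_2$, $z_1+z_2\ge z_3$, $z_2+z_3\ge z_1$, $2z_3\ge z_2$. Let $F$ be the face on whose relative interior only $z_1+z_2\geq z_3$ is an equality. Then $\mathcal S(F)$ contains $\langle4,5,6\rangle$, with $(a_1,a_2,a_3)=(5,6,11)$, and $\langle4,6,9\rangle$, with $(a_1,a_2,a_3)=(9,6,15)$. Here $u_{12}=1$ and $\mathcal G=\{1,2\}$. The generator of $\mathfrak a$ for $(i,j,k)$ vanishes if an index is $0$ or $i=k$, and changes sign when $i$ and $k$ are swapped. Nine triples remain, with $0<i<k$ and $j\neq 0$; the table gives their relations.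
\[
\begin{array}{c|ccc}
 & j=1& j=2& j=3\\ \hline
(i,k)=(1,2)& u_{11}u_{22}=u_{13}& u_{23}=u_{22}& u_{13}=u_{23}u_{11}\\
(i,k)=(1,3)& u_{11}u_{23}=u_{13}& u_{33}=u_{23}u_{11}& u_{13}=u_{33}\\
(i,k)=(2,3)& u_{33}=u_{13}& u_{22}=u_{23}& u_{23}u_{13}=u_{33}u_{22}
\end{array}
\]
They are equivalent to $u_{23}=u_{22}$ and $u_{13}=u_{33}=u_{11}u_{22}$, so $U=\Bbbk[u_{11},u_{22}]$. The elements $f=x_2^2-u_{22}$ and $g=x_1^2-u_{11}x_2$ generate $\ker\pi_{\mathcal G}$: they map to $0$, and $U[x_1,x_2]/(f,g)$ is spanned over $U$ by $1,x_1,x_2,x_1x_2$, which map to $e_0,e_1,e_2,e_3$. They form a regular sequence, since $f$ is monic in $x_2$ and $g$ is monic in $x_1$ over $U[x_2]/(f)$. The family for $I_S$ is thus the Koszul complex on $f,g$, with $(b_{11},b_{22})=(1,3)$ and $(3,3)$ for the two semigroups above. The family for $J_S$ is the Koszul complex on $f$, $g$, $x_3-x_1x_2$.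
\end{example}

\section{Recovering the face}\label{sec:converse}

The link between resolutions and faces is again reduction modulo $y$. Positive powers of $y$ vanish under it, so a common family forces a common quotient ring, and this ring determines which sums $a_i+a_j$ lie in the Ap\'ery set.

\begin{proof}[Proof of Theorem~\ref{thm:converse}]
Write $a_i,b_{ij}$ for the data of $S$ and $a_i',b_{ij}'$ for those of $S'$.

(a)$\Rightarrow$(c). Apply Theorem~\ref{thm:main} with $T=\mathcal G$, and let the $v_k$ be the variables $u_{ij}$, $(i,j)\notin N$. The vectors $c,c'$ consist of the numbers $b_{ij},b'_{ij}$ with $(i,j)\notin N$, which are positive.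

(c)$\Rightarrow$(b). The first matrix has one row. If $J$ is the ideal generated by its entries after the first substitution, then $R/J\cong R/I_S$ as $R$-modules, and comparing annihilators gives $J=I_S$. In the same way, the entries after the second substitution generate $I_{S'}$. Since all $c_k$ and $c'_k$ are positive, both specializations of an entry are congruent modulo $y$ to the polynomial obtained from it by putting $v_1=\dots=v_r=0$ and $y=0$. Hence $I_S+(y)=I_{S'}+(y)$.

(b)$\Rightarrow$(a). Let $H=I_S+(y)=I_{S'}+(y)$. We have $R/H\cong\Bbbk[S]/(t^m)$, and the ideal $(t^m)$ of $\Bbbk[S]$ is spanned by the $t^s$ with $s-m\in S$. So for a monomial $x^\alpha=\prod_{g\in\mathcal G}x_g^{\alpha_g}$, which maps to $t^{\sum_g\alpha_ga_g}$, we get the first of the equivalences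
\begin{equation}\label{eq:survive}
\sum_g\alpha_ga_g\in\mathrm{Ap}(S)\iff x^\alpha\notin H\iff\sum_g\alpha_ga_g'\in\mathrm{Ap}(S'),
\end{equation}
and the second is the same statement for $S'$.

To compare $b_{ij}$ with $b_{ij}'$ through \eqref{eq:survive}, we need one monomial that represents both $a_i$ and $a_i'$. Let $i\neq0$ and write $a_i$ as a sum of minimal generators of $S$. The generator $m$ does not occur, since $a_i-m\notin S$. So $a_i=\sum_g\alpha^{(i)}_ga_g$ with $g$ running over $\mathcal G$. By \eqref{eq:survive}, $\sum_g\alpha_g^{(i)}a_g'\in\mathrm{Ap}(S')$. This element is congruent to $i$, because $a_g'\equiv g\equiv a_g\pmod m$, so it equals $a'_i$.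

Let $i,j\ne0$ with $i+j\neq0$, and let $\alpha=\alpha^{(i)}+\alpha^{(j)}$. Then $\sum_g\alpha_ga_g=a_i+a_j$ and $\sum_g\alpha_ga'_g=a_i'+a_j'$. The only element of $\mathrm{Ap}(S)$ congruent to $i+j$ is $a_{i+j}$, so $b_{ij}=0$ if and only if $a_i+a_j\in\mathrm{Ap}(S)$, and likewise for $S'$. By \eqref{eq:survive}, $b_{ij}=0$ if and only if $b'_{ij}=0$. Thus the points of $S$ and $S'$ satisfy the same defining inequalities of $C_m$ with equality, and they lie in the relative interior of the same face.
\end{proof}

If a parameter may take the value $y^0=1$ for one of the semigroups, the step (c)$\Rightarrow$(b) breaks down, and so does the theorem.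

\begin{example}\label{ex:positivity}
Let $m=8$, $S=\langle8,10,15\rangle$ and $S'=\langle 8,10,23\rangle$, and write $a$ for the odd generator. In both cases the three generators are minimal and $\mathcal G=\{2,7\}$, so $R=\Bbbk[y,x_2,x_7]$. We have $4\cdot10=5\cdot8$ and $2a=3\cdot10+8c$, with $c=0$ for $S$ and $c=2$ for $S'$. These relations rewrite every element of the semigroup as $10\alpha+a\beta$ plus a multiple of $8$, with $0\le\alpha\le3$ and $0\le\beta\le1$. The eight numbers $10\alpha+a\beta$ have distinct residues modulo $8$, so they form the Ap\'ery set. In particular $a_2=10$, $a_6=30$, $a_7=a$, and therefore $b_{26}=5$ and $b_{77}=c$. The binomials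
\[
f=x_2^4-y^{b_{26}},\qquad g=x_7^2-y^{b_{77}}x_2^3
\]
generate the toric ideal: they map to $0$, and $R/(f,g)$ is spanned over $\Bbbk[y]$ by the eight monomials $x_2^\alpha x_7^\beta$, which map to a basis of the semigroup algebra. They form a regular sequence, since $f$ is monic in $x_2$ and $g$ is monic in $x_7$ over $\Bbbk[y,x_2]/(f)$. So the Koszul complex on $f,g$, with parameters $y^{b_{26}}$ and $y^{b_{77}}$, gives minimal graded free resolutions of both $R/I_S$ and $R/I_{S'}$. But $b_{77}(S)=0$ and $b_{77}(S')=2$, so the inequality $2z_7\ge z_6$ is an equality for $S$ only, and the two points lie in the relative interiors of different faces.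
\end{example}

\begin{thebibliography}{9}

\bibitem{BGMOS}
Benjamin Braun, Tara Gomes, Ezra Miller, Christopher O'Neill, Aleksandra Sobieska,
\emph{Minimal free resolutions of numerical semigroup algebras via Ap\'ery specialization},
arXiv:2310.03612 (2023).

\end{thebibliography}
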